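\title{Rainbow copies of $K_4$ in six-colored graphs: a counterexample and a corrected inequality}

\begin{abstract}
Color the edges of a graph with six colors, let $m_i$ be the number of edges of color $i$, and let $R$ be the number of copies of $K_4$ whose six edges have six different colors. Blow-ups of a single such $K_4$ satisfy $R=(m_1\cdots m_6)^{1/3}$, which suggests that $R\le (m_1\cdots m_6)^{1/3}$ always. We show that this is false: a coloring of $K_8$ built from the addition table of $\mathbb{F}_2^2$ has $R^3=\frac32\,m_1\cdots m_6$. The inequality holds on at most six vertices and first fails on seven. Using entropy we prove that $R\le\frac54(m_1\cdots m_6)^{1/3}$ for every graph, and that the factor $\frac32$ is optimal for the type of count that occurs in the example.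
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $\Gamma$ be a finite simple graph in which every edge $e$ has a color $c(e)\in\{1,\dots,6\}$. The coloring is arbitrary; in particular, it need not be proper. Four pairwise adjacent vertices form a \emph{rainbow $K_4$} if their six edges have six different colors. Since only six colors are available, a rainbow $K_4$ has exactly one edge of each color. Let $m_i$ be the number of edges of color $i$, let $R$ be the number of rainbow $K_4$'s, and put
\[
g=(m_1m_2\cdots m_6)^{1/3}.
\]
How large can $R$ be in terms of $m_1,\dots,m_6$?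

The quantity $g$ is the natural scale. The \emph{$k$-fold blow-up} of $\Gamma$ replaces each vertex by a class of $k$ pairwise nonadjacent vertices and each edge by a complete bipartite graph of the same color. A $K_4$ of the blow-up meets each class at most once, so it lies over a $K_4$ of $\Gamma$ with the same colors, and each $K_4$ of $\Gamma$ has $k^4$ copies lying over it. Thus $R$ is multiplied by $k^4$ and each $m_i$ by $k^2$, so that
\begin{equation}\label{eq:blowup}
R/g \text{ is unchanged by blow-ups.}
\end{equation}
The simplest example is one rainbow $K_4$, where $R=g=1$. More generally, replace its vertices by classes of sizes $k_1,\dots,k_4$. Then $R=k_1k_2k_3k_4$ and the numbers $m_i$ are the six products $k_jk_l$; each $k_j$ occurs in three of them, so again $R=g$.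

Say that two rainbow $K_4$'s have the same \emph{pattern} if some bijection between their vertices preserves all colors. There are $6!$ rainbow colorings of a labeled $K_4$, and no permutation of the vertices other than the identity fixes every edge, so there are $6!/4!=30$ patterns. It is known that the number of rainbow $K_4$'s with one fixed pattern is at most $g$. Summing over patterns gives $R\le 30g$, while the examples above, which contain a single pattern, give $R=g$. One may guess that a graph gains nothing by hosting several patterns, because the edges needed for a second pattern increase the $m_i$. This leads to the following question, posed in \cite{BBGL}: is it true that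
\begin{equation}\label{eq:question}
R\le g
\end{equation}
for every $\Gamma$? The answer is no.

\begin{theorem}\label{thm:example}
There is a six-coloring of $K_8$ with $R=24$ and $g^3=9216$, so that $R=(3/2)^{1/3}g>g$, and a six-coloring of $K_7$ with $R=12$ and $g^3=1458<12^3$. There are arbitrarily large graphs with $R=(3/2)^{1/3}g$.
\end{theorem}

\begin{theorem}\label{thm:six}
If $\Gamma$ has at most six vertices, then $R\le g$. Hence seven is the least number of vertices of a counterexample to \eqref{eq:question}.
\end{theorem}

Inequality \eqref{eq:question} fails only by a small factor. Let $\kappa$ be the least constant such that $R\le\kappa g$ for all $\Gamma$.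

\begin{theorem}\label{thm:upper}
Every $\Gamma$ satisfies $R\le\frac54\,g$. Hence $1.1447\approx(3/2)^{1/3}\le\kappa\le 5/4$.
\end{theorem}

We do not determine $\kappa$. In the $K_8$ of Theorem~\ref{thm:example} the vertices split into two sides, and every rainbow $K_4$ has its edge of color $1$ on one side and its edge of color $2$ on the other. For rainbow $K_4$'s placed in this way the example is optimal.

\begin{theorem}\label{thm:split}
Let $V(\Gamma)=A\sqcup B$, and let $F$ be the number of rainbow $K_4$'s whose edge of color $1$ lies in $A$ and whose edge of color $2$ lies in $B$. Then $F^3\le\frac32\,m_1\cdots m_6$, and the constant $\frac32$ is sharp.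
\end{theorem}

Section~\ref{sec:example} constructs the examples. Theorems~\ref{thm:six} and~\ref{thm:upper} both rest on one local fact, that five vertices span at most two rainbow $K_4$'s; it is proved in Section~\ref{sec:six}, together with Theorem~\ref{thm:six}. Section~\ref{sec:entropy} recalls the entropy inequalities used in Sections~\ref{sec:upper} and~\ref{sec:split}, where Theorems~\ref{thm:upper} and~\ref{thm:split} are proved. The known bound for a single pattern is not used in any proof.

\section{A coloring from the addition table of $\mathbb{F}_2^2$}\label{sec:example}

Consider complete graphs on $A\sqcup B$ in which all edges inside $A$ have color $1$, all edges inside $B$ have color $2$, and the edges between $A$ and $B$ have colors $3,4,5,6$. Such a coloring is an array with rows $A$, columns $B$ and entries in $\{3,4,5,6\}$. A $K_4$ with three vertices on one side contains a monochromatic triangle, so the rainbow $K_4$'s are exactly the $2\times2$ subarrays with four different entries.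

Fix two rows. Each column shows a set of one or two colors, and two columns give a rainbow subarray exactly when they show complementary $2$-subsets of $\{3,4,5,6\}$. Of two complementary sets exactly one contains the color $3$, so with four columns at most $2\cdot2=4$ of the six pairs of columns can succeed. We want an array in which every pair of rows reaches this maximum. Identify the colors $3,4,5,6$ with the elements $00,01,10,11$ of the group $\mathbb{F}_2^2$ and take its addition table:
\[
\begin{array}{c|cccc}
 & 00&01&10&11\\ \hline
00&3&4&5&6\\
01&4&3&6&5\\
10&5&6&3&4\\
11&6&5&4&3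
\end{array}
\]
In the first two rows the columns show $\{3,4\},\{3,4\},\{5,6\},\{5,6\}$, which gives four rainbow subarrays. The proof below shows that the same holds for every pair of rows.

\begin{proof}[Proof of Theorem~\ref{thm:example}]
Let $A$ and $B$ be disjoint copies of $\mathbb{F}_2^2$, and color the complete graph on $A\sqcup B$ as above, the edge $ab$ with $a\in A$, $b\in B$ receiving the color $a+b$. Then $m_1=m_2=6$, and $m_3=\dots=m_6=4$ because each row of the table contains each color once. Thus $g^3=6^2\cdot4^4=9216$.

Take $a\ne a'$ in $A$ and $b\neq b'$ in $B$, and put $s=a+a'$, $t=b+b'$, $x=a+b$. The edges $ab$, $a'b$, $ab'$, $a'b'$ have colors $x$, $x+s$, $x+t$, $x+s+t$. As $s$ and $t$ are nonzero, these four elements are distinct if and only if $s\ne t$. Each nonzero $t$ is the sum of exactly two edges $bb'$, so each of the six edges $aa'$ is completed by the $2\cdot2=4$ edges $bb'$ with $t\notin\{0,s\}$. Hence $R=24$, and $24^3=13824=\frac32\cdot9216$.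

For seven vertices, delete the vertex $00$ of $A$. Three rows remain, so $m_1=3$, $m_2=6$, $m_3=\dots=m_6=3$ and $g^3=3\cdot6\cdot3^4=1458$. Each of the three remaining edges $aa'$ is still completed in four ways, so $R=12$, and $12^3=1728>1458$.

The last statement follows from \eqref{eq:blowup} applied to the $K_8$.
\end{proof}

\begin{remark}\label{rem:patterns}
The $K_8$ wins by spreading over many patterns. In the notation of the proof, the colors in $\{3,\dots,6\}$ at $b$ and at $b'$ form the two cosets of $\{0,s\}$, those at $a$ and at $a'$ form the two cosets of $\{0,t\}$, and the color of each edge from $\{a,a'\}$ to $\{b,b'\}$ is the common element of the cosets at its ends. So the pattern and the pair $(s,t)$ determine each other. The $24$ rainbow $K_4$'s realize six patterns four times each; every single pattern stays far below $g>20$, and only the sum exceeds it.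
\end{remark}

\begin{remark}
The choice of the group matters. In the addition table of $\mathbb{Z}/4$ the numbers $m_i$ are the same, but two rows that differ by $\pm1$ show four different $2$-sets, such as $\{0,1\},\{1,2\},\{2,3\},\{3,0\}$, and give only two rainbow subarrays. The two pairs of rows that differ by $2$ give four each. Thus $R=4\cdot2+2\cdot4=16$ and $R^3=4096<9216$.
\end{remark}

\section{Five and six vertices}\label{sec:six}

\begin{lemma}\label{lem:five}
Any five vertices of $\Gamma$ contain at most two rainbow $K_4$'s.
\end{lemma}

\begin{proof}
Suppose that $\{v_1,v_2,v_3,y,z\}$ contains three rainbow $K_4$'s, the $i$th one omitting $v_i$. They are the sets $\{y,z,v_i,v_j\}$ with $i\neq j$. Let $\tau_i=\{c(yv_i),c(zv_i)\}$. Since $\{y,z,v_i,v_j\}$ is rainbow, $\tau_i$ and $\tau_j$ are disjoint $2$-sets that avoid $c(yz)$. Then $\tau_1,\tau_2,\tau_3$ contain six different colors, but only five colors differ from $c(yz)$.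
\end{proof}

The bound is attained by a rainbow $K_4$ with one vertex doubled. The lemma uses that there are only six colors: with seven, give $yz$ and the six edges $yv_i,zv_i$ seven different colors and give $v_iv_j$ a color from the third set $\tau_l$; all three $K_4$'s then have six different colors.

On six vertices a $4$-set is the complement of a pair, so the rainbow $K_4$'s can be recorded as the edges of an auxiliary graph, and Lemma~\ref{lem:five} becomes a bound on its degrees. To bound the $m_i$ from below we use that the edges of one color meet each rainbow $K_4$ exactly once: a color with few edges needs edges that lie in many rainbow $K_4$'s, and the auxiliary graph tells us how many such edges there are. We need one numerical fact. If $n_1,\dots,n_j\ge2$ are integers with sum $\sigma$, then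
\begin{equation}\label{eq:product}
n_1\cdots n_j\ \ge\ 2^{j-1}\bigl(\sigma-2(j-1)\bigr).
\end{equation}
Indeed, $(p-2)(q-2)\ge0$ gives $pq\ge2(p+q-2)$ with $p+q-2\ge2$, and applying this $j-1$ times merges all factors into one.

\begin{proof}[Proof of Theorem~\ref{thm:six}]
Adding isolated vertices, we may assume that the vertex set $V$ has six elements. If $R=0$ there is nothing to prove. If $R=1$, all $m_i\ge1$. If $R=2$, the two $K_4$'s share at most three vertices, hence at most three edges; in at least three colors they use different edges, so $g^3\ge2^3$. Let $R\ge3$.

Let $L$ be the graph on $V$ whose edges are the complements $V\setminus K$ of the rainbow $K_4$'s $K$. It has $R$ edges. The degree of $v$ in $L$ is the number of rainbow $K_4$'s in $V\setminus\{v\}$, which is at most $2$ by Lemma~\ref{lem:five}. Hence $R\le6$. The \emph{weight} $w(xy)$ of a pair $xy$ of vertices is the number of rainbow $K_4$'s containing both, that is, the number of edges of $L$ that avoid both: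
\[
w(xy)=R-\deg_Lx-\deg_Ly+\varepsilon,\qquad \varepsilon=\begin{cases}1&\text{if } xy\in E(L),\\ 0&\text{otherwise.}\end{cases}
\]
Pairs of positive weight are edges of $\Gamma$. Sort them into six groups by color, and let $n_i\le m_i$ be the size of the $i$th group. Each rainbow $K_4$ has one edge of each color, so the weights in each group add up to $R$. We show that $n_1\cdots n_6\ge R^3$.

A group has size $1$ exactly when it contains a pair $xy$ of weight $R$. Then $\deg_Lx+\deg_Ly=\varepsilon$. If $\varepsilon=1$ the left side is at least $2$, so $\varepsilon=0$ and $x,y$ are isolated in $L$. All $R$ edges of $L$ then lie on four vertices of degree at most $2$, which forces $R\le4$.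

\emph{Case $R=6$.} All degrees in $L$ equal $2$, so all $15$ pairs have weight $2$ or $3$. A group has total weight $6$, so $n_i\in\{2,3\}$, and $\sum n_i=15$ means that three of the $n_i$ equal $3$. The product is $2^3\cdot3^3=6^3$.

\emph{Case $R=5$.} All $15$ pairs have weight at least $5-2-2=1$, so $\sum n_i=15$, and all $n_i\ge2$ because $R>4$. By \eqref{eq:product} the product is at least $2^5\cdot5=160>5^3$.

\emph{Case $R\in\{3,4\}$ with all $n_i\ge2$.} The product is at least $2^6=4^3$.

\emph{Case $R=4$ with some $n_i=1$.} Four edges on four vertices of degree at most $2$ form a $4$-cycle, so $L$ is a $4$-cycle with two isolated vertices $x,y$. The weights are $4$ on $xy$, $2$ on the eight pairs joining $\{x,y\}$ to the cycle, $1$ on the four edges of the cycle and $0$ on its two diagonals. So exactly one group has size $1$, and the other five have sizes at least $2$ and sum $12$. By \eqref{eq:product} the product is at least $2^4\cdot4=4^3$.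

\emph{Case $R=3$ with some $n_i=1$.} Three edges on four vertices form a path, a triangle or a star, and the star has a vertex of degree $3$. Let first $L$ be a path $u_1u_2u_3u_4$ with isolated vertices $x,y$. Weight $3$ occurs only on $xy$. The eight pairs joining $\{x,y\}$ to the path have weight $1$ or $2$, the pairs $u_1u_2$, $u_3u_4$, $u_1u_4$ have weight $1$, and $u_2u_3$, $u_1u_3$, $u_2u_4$ have weight $0$. The five groups other than $\{xy\}$ have sizes at least $2$ and sum $11$, so the product is at least $2^4\cdot3=48>3^3$. Now let $L$ be a triangle with three isolated vertices. The weights are $3$ on the three pairs of isolated vertices, $1$ on the nine mixed pairs and $0$ on the triangle. The group sizes are $1,1,1,3,3,3$, with product $3^3$.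

The second statement follows from the $K_7$ in Theorem~\ref{thm:example}.
\end{proof}

\section{Entropy}\label{sec:entropy}

All logarithms are to base $2$ and all random variables take finitely many values. If $X$ has law $P$, its \emph{entropy} is $H(X)=-\mathbb{E}\log P(X)$. The conditional entropy $H(X\mid Y)$ is the average over $y$, weighted by the law of $Y$, of the entropy of $X$ under the condition $Y=y$. We use the following textbook facts, which also hold with an additional conditioning on both sides.
\begin{itemize}
\item[(E1)] If $X$ takes at most $M$ values, then $H(X)\le\log M$, with equality if $X$ is uniform on $M$ values.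
\item[(E2)] Chain rule: $H(X,Y)=H(Y)+H(X\mid Y)$. If $Y$ is a function of $X$, the left side equals $H(X)$.
\item[(E3)] $H(X\mid Y,Z)\le H(X\mid Y)$ and $H(X,X')\le H(X)+H(X')$.
\end{itemize}
Facts (E1) and (E2) give the link between entropy and the numbers $m_i$.
\begin{itemize}
\item[(E4)] Suppose that $X$ determines a color that is uniform on a set $J$, and that at most $M_j$ values of $X$ give color $j$. Then $H(X)\le\log|J|+\frac1{|J|}\sum_{j\in J}\log M_j$.
\end{itemize}
The main tool is a weighted form of (E1).

\begin{lemma}[Gibbs' inequality]\label{lem:gibbs}
Let $X$ take values in a finite set $S$, and let $q\ge0$ be a function on $S$ that is positive on the support of $X$. Then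
\[
H(X)\le-\mathbb{E}\log q(X)+\log q(S),\qquad\text{where } q(S)=\sum_{s\in S}q(s).
\]
\end{lemma}

\begin{proof}
Let $P$ be the law of $X$. By Jensen's inequality for the concave function $\log$,
\[
H(X)+\mathbb{E}\log q(X)=\mathbb{E}\log\frac{q(X)}{P(X)}\le\log\mathbb{E}\,\frac{q(X)}{P(X)}=\log\sum_{P(s)>0}q(s)\le\log q(S).\qedhere
\]
\end{proof}

We shall take for $q$ the product of the laws of the coordinates of $X$. Then $-\mathbb{E}\log q(X)$ is the sum of their entropies, and $q(S)$ is the probability that \emph{independent} copies of the coordinates satisfy the constraint $S$. So the lemma improves subadditivity by the term $\log q(S)\le0$.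

\section{The bound $R\le\frac54g$}\label{sec:upper}

For distinct vertices $x,y,z$ let $N(xyz)$ be the set of all $v$ such that $\{x,y,z,v\}$ is a rainbow $K_4$. Lemma~\ref{lem:five} limits how large these sets can be simultaneously.

\begin{lemma}\label{lem:disjoint}
Let $K$ be a rainbow $K_4$. The four sets $N(T)$, where $T$ runs over the triples contained in $K$, are pairwise disjoint.
\end{lemma}

\begin{proof}
A vertex $v\in K$ can lie in $N(T)$ only if $v\notin T$, that is, only for $T=K\setminus\{v\}$. If a vertex $v\notin K$ lay in $N(T)$ and $N(T')$ with $T\ne T'$, then $K\cup\{v\}$ would contain the three rainbow $K_4$'s $K$, $T\cup\{v\}$ and $T'\cup\{v\}$, contrary to Lemma~\ref{lem:five}.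
\end{proof}

The idea of the proof is visible in a regular situation. Suppose that $\Gamma$ is $d$-regular on $n$ vertices, that all $m_i$ equal $m$, that $R\ge1$, and that all nonempty sets $N(T)$ have the same size $\ell$. Count the $24R$ ordered rainbow $K_4$'s $(x_1,x_2,x_3,x_4)$. There are $n$ choices for $x_1$. The vertices $x_2,x_3$ are neighbors of $x_1$ in different colors; if $x_1$ has $d_i$ neighbors in color $i$, there are $d^2-\sum d_i^2\le\frac56d^2$ such pairs, by the Cauchy--Schwarz inequality. Finally there are at most $\ell$ choices for $x_4$, and $4\ell\le n$ by Lemma~\ref{lem:disjoint}. Since $nd=12m$ and $g=m^2$,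
\[
24R\le n\cdot\tfrac56d^2\cdot\tfrac n4=\tfrac5{24}(12m)^2=30g .
\]
The number $n$, which the $m_i$ do not control, enters only through the product $nd$. In a general graph the degrees and the sets $N(T)$ vary, and many vertices and edges may lie in few rainbow $K_4$'s or none. Entropy repairs this by weighting every vertex and edge by the number of rainbow $K_4$'s through it. With $h_j$ as defined below, $2^{h_1}$ plays the role of $n$ and $2^{h_2}$ the role of $nd$.

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
Assume $R\ge1$. Let $(x_1,x_2,x_3,x_4)$ be uniform among the $24R$ ordered quadruples whose vertices form a rainbow $K_4$. Its law is invariant under permutations of the coordinates. Put $h_j=H(x_1,\dots,x_j)$; then $h_4=\log(24R)$.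

\emph{Step 1: $2h_2\le\log(144g)$.} Given the underlying $K_4$, the edge $x_1x_2$ is uniform among its six edges, so $c(x_1x_2)$ is uniform on the six colors. There are $2m_i$ ordered pairs of color $i$. By (E4),
\[
h_2\le\log6+\tfrac16\sum_{i=1}^6\log(2m_i)=\log12+\tfrac12\log g .
\]

\emph{Step 2: $h_3\le2h_2-h_1+\log\frac56$.} Condition on $x_1=x$. Let $p_x$ be the conditional law of $x_2$; by symmetry it is also the conditional law of $x_3$. It is supported on the neighbors of $x$. Let $\delta_i$ be the $p_x$-mass of the neighbors in color $i$, so that $\sum_i\delta_i=1$ and $\sum_i\delta_i^2\ge\frac16$. The pair $(x_2,x_3)$ lies in the set $S_x$ of pairs $(y,z)$ of neighbors of $x$ with $c(xy)\ne c(xz)$. For $q(y,z)=p_x(y)p_x(z)$ we have $q(S_x)=1-\sum_i\delta_i^2\le\frac56$, and Lemma~\ref{lem:gibbs} gives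
\[
H(x_2,x_3\mid x_1=x)\le2H(x_2\mid x_1=x)+\log\tfrac56 .
\]
Averaging over $x$ and using (E2) yields $h_3-h_1\le2(h_2-h_1)+\log\frac56$.

\emph{Step 3: $h_4\le h_3+h_1-\log4$.} To cancel the term $-h_1$ of Step 2 we measure the sets $N(T)$ not by their size but by the law $\mu$ of $x_1$, which is also the law of $x_4$. Let $K=\{x_1,\dots,x_4\}$. By Lemma~\ref{lem:disjoint}, $\sum_{T}\mu(N(T))\le1$, the sum running over the four triples $T\subset K$. By symmetry the four terms have the same expectation, so $\mathbb{E}\,\mu(N(x_1x_2x_3))\le\frac14$. Given $(x_1,x_2,x_3)$, the vertex $x_4$ lies in $N(x_1x_2x_3)$. Apply Lemma~\ref{lem:gibbs} to its conditional law with $q=\mu$, average over $(x_1,x_2,x_3)$, and use Jensen's inequality: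
\[
h_4-h_3=H(x_4\mid x_1,x_2,x_3)\le-\mathbb{E}\log\mu(x_4)+\mathbb{E}\log\mu(N(x_1x_2x_3))\le h_1+\log\tfrac14 .
\]

\emph{Conclusion.} Steps 2 and 3 give $h_4\le2h_2+\log\frac5{24}$. With Step 1, $24R\le144g\cdot\frac5{24}=30g$, that is, $R\le\frac54g$. The lower bound on $\kappa$ is Theorem~\ref{thm:example}.
\end{proof}

\begin{remark}
In both basic examples the whole loss occurs in Step 2. For a single rainbow $K_4$ we have $2^{h_1},\dots,2^{h_4}=4,12,24,24$, so Steps 1 and 3 are equalities; each vertex sees three colors with mass $\frac13$, so $q(S_x)=\frac23$, and $\frac56:\frac23=\frac54$. In the $K_8$ of Theorem~\ref{thm:example}, each edge of color $1$ or $2$ lies in four rainbow $K_4$'s and each other edge in six, one for each pair $(s,t)$; so Step 1 is an equality. Also $h_1=3$ and every nonempty $N(T)$ has two elements, so Step 3 reads $1\le3-2$. But each vertex sees one color with mass $\frac13$ and four with mass $\frac16$, so $q(S_x)=\frac79<\frac56$.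
\end{remark}

\section{Colors $1$ and $2$ on opposite sides}\label{sec:split}

The proof of Theorem~\ref{thm:split} follows the same plan, with constants for which the $K_8$ is extremal. A counted $K_4$ has the form $\{a,a',b,b'\}$ with $aa'$ in $A$ of color $1$ and $bb'$ in $B$ of color $2$; its four \emph{cross edges} carry the colors $3,4,5,6$ once each. The entropies of $(a,a')$, $(b,b')$ and $(a,b)$ can be bounded by the $m_i$, but those of $a$ and $b$ cannot. We therefore prove two bounds in which $H(a)$ and $H(b)$ appear with a minus sign and one in which they appear with a plus sign, and add them.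

\begin{proof}[Proof of Theorem~\ref{thm:split}]
Assume $F\ge1$. Let $S$ be the set of ordered quadruples $(a,a',b,b')$ such that $\{a,a',b,b'\}$ is a counted $K_4$ with $aa'$ its edge of color $1$ and $bb'$ its edge of color $2$. Then $|S|=4F$. Let $(a,a',b,b')$ be uniform on $S$ and put $h=H(a,a',b,b')=\log(4F)$. The law is invariant under exchanging $a$ with $a'$ and under exchanging $b$ with $b'$.

\emph{Step 1: building from the edge of color $1$, or from the edge of color $2$.} Given $(a,a')$, the vertices $b$ and $b'$ are not independent: as in Section~\ref{sec:example}, exactly one of them is joined to $\{a,a'\}$ by the edge of color $3$. Let $Z=1$ if this vertex is $b$, and $Z=0$ if it is $b'$. Exchanging $b$ and $b'$ fixes $(a,a')$ and flips $Z$, so $H(Z\mid a,a')=1$. Moreover $Z$ is a function of $(a,a',b)$, since $Z=1$ exactly when $3\in\{c(ab),c(a'b)\}$, and in the same way a function of $(a,a',b')$. By (E2), $H(b\mid Z,a,a')=H(b\mid a,a')-1$, and likewise for $b'$. Hence, by (E2), (E3) and the symmetry between $b$ and $b'$,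
\begin{align*}
H(b,b'\mid a,a')&=1+H(b,b'\mid Z,a,a')\le1+H(b\mid Z,a,a')+H(b'\mid Z,a,a')\\
&=2H(b\mid a,a')-1\le2H(b\mid a)-1=2H(a,b)-2H(a)-1 .
\end{align*}
Since $(a,a')$ is an ordered edge of color $1$, (E1) gives $H(a,a')\le\log(2m_1)$. Therefore
\begin{equation}\label{eq:fromA}
h\le\log(2m_1)+2H(a,b)-2H(a)-1 .
\end{equation}
The same argument with the roles of $(a,a')$ and $(b,b')$ interchanged gives
\begin{equation}\label{eq:fromB}
h\le\log(2m_2)+2H(a,b)-2H(b)-1 .
\end{equation}

\emph{Step 2: comparing with four independent vertices.} Let $\mu$ be the law of $a$ (and of $a'$) and $\nu$ the law of $b$ (and of $b'$). We apply Lemma~\ref{lem:gibbs} with $q(u,u',v,v')=\mu(u)\mu(u')\nu(v)\nu(v')$ and claim that $q(S)\le\frac38$; this gives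
\begin{equation}\label{eq:indep}
h\le2H(a)+2H(b)+\log\tfrac38 .
\end{equation}
Fix $u,u'\in A$. For a $2$-subset $\tau$ of $\{3,4,5,6\}$ let $\nu_\tau$ be the $\nu$-mass of the vertices $v\in B$ such that $uv$ and $u'v$ are edges with $\{c(uv),c(u'v)\}=\tau$, and let $r(u,u')=\sum_\tau\nu_\tau\le1$. If $(u,u',v,v')\in S$, then $v$ and $v'$ belong to complementary sets $\tau$ and $\tau^c$. The six sets $\tau$ form three complementary pairs, and $2\alpha\beta\le\frac12(\alpha+\beta)^2$, so the pairs $(v,v')$ with $(u,u',v,v')\in S$ have mass at most
\[
\sum_\tau\nu_\tau\nu_{\tau^c}=\sum_{\{\tau,\tau^c\}}2\nu_\tau\nu_{\tau^c}\le\tfrac12\sum_{\{\tau,\tau^c\}}(\nu_\tau+\nu_{\tau^c})^2\le\tfrac12\,r(u,u')^2\le\tfrac12\,r(u,u').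
\]
It remains to average $r$. For independent $u,u'$ with law $\mu$ and $v$ with law $\nu$, the expectation of $r(u,u')$ is the probability that $uv$ and $u'v$ are edges with different colors in $\{3,4,5,6\}$. Fix $v$, and for $j=3,\dots,6$ let $p_j$ be the $\mu$-mass of the vertices $u$ joined to $v$ in color $j$. Given $v$, the probability in question is
\[
\Bigl(\sum_jp_j\Bigr)^2-\sum_jp_j^2\le\tfrac34\Bigl(\sum_jp_j\Bigr)^2\le\tfrac34
\]
by the Cauchy--Schwarz inequality. Hence $q(S)\le\frac12\cdot\frac34=\frac38$.

\emph{Step 3: the cross edge.} In the four orderings of a counted $K_4$, the edge $ab$ runs through its four cross edges, so $c(ab)$ is uniform on $\{3,4,5,6\}$. Since $a\in A$, $b\in B$ and $A\cap B=\emptyset$, the edge determines the ordered pair $(a,b)$, and at most $m_j$ pairs have color $j$. By (E4),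
\begin{equation}\label{eq:cross}
4H(a,b)\le8+\log(m_3m_4m_5m_6).
\end{equation}

\emph{Conclusion.} Adding \eqref{eq:fromA}, \eqref{eq:fromB} and \eqref{eq:indep} cancels $H(a)$ and $H(b)$, and \eqref{eq:cross} gives
\[
3h\le\log(4m_1m_2)+4H(a,b)-2+\log\tfrac38\le\log\bigl(4\cdot2^8\cdot\tfrac14\cdot\tfrac38\;m_1\cdots m_6\bigr)=\log(96\,m_1\cdots m_6).
\]
As $3h=\log(64F^3)$, we obtain $F^3\le\frac32\,m_1\cdots m_6$.

For the $K_8$ of Theorem~\ref{thm:example} with its partition $A\sqcup B$ we have $F=R=24$ and $24^3=\frac32\cdot9216$. By \eqref{eq:blowup}, equality also holds for all its blow-ups, partitioned accordingly. So the constant is sharp.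
\end{proof}

\begin{remark}
In the $K_8$ each step can be seen to be tight. There $h=\log96$, $H(a)=H(b)=2$ and $H(a,b)=4$, so \eqref{eq:fromA} and \eqref{eq:fromB} read $\log96\le\log12+8-4-1$, and \eqref{eq:cross} reads $16\le8+\log4^4$. In Step 2, two random rows of the table differ with probability $\frac34$, and then two random columns show complementary sets with probability $\frac12$.
\end{remark}

\begin{remark}
Apart from making the edges of colors $1$ and $2$ disjoint, the partition is used only in Step 3. If one counts rainbow $K_4$'s with these two edges disjoint but without a partition, an edge of color $j$ can give two ordered pairs $(a,b)$. Then $m_j$ must be replaced by $2m_j$ in \eqref{eq:cross}, and the argument loses a factor $2^4$ in the bound for the cube of the count.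
\end{remark}

\begin{thebibliography}{1}

\bibitem{BBGL}
J\'ozsef Balogh, Peter Bradshaw, Ramon I. Garcia, Bernard Lidick\'y,
\emph{Density of rainbow triangles and properly colored $K_4$'s},
arXiv:2511.21061 (2025).

\end{thebibliography}
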